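# Products of discs against the ball: the covering index in dimensions $d\ge 26$

## An exponential gap between two convex bodies

Throughout, $B^d$ is the closed unit ball of Euclidean space $\mathbb E^d$, $D=B^2$ is the unit disc, and $J=[-1,1]$. For integers $k,j\ge 0$ with $2k+j\ge 1$ put
$$P_{k,j}=D^k\times J^j\subset \mathbb E^{2k+j}.$$

**Theorem 1.** Let $d\ge 26$, $k=\lfloor d/2\rfloor$, $j=d-2k\in\{0,1\}$ and $K_d=P_{k,j}$. Then
$$\operatorname{coin}(K_d)>\operatorname{coin}(B^d).$$
Moreover, for some absolute constant $c>0$,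
$$\frac{\operatorname{coin}(K_d)}{\operatorname{coin}(B^d)}\ \ge\ \frac{c}{d^{3/2}\ln d}\Bigl(\frac{\sqrt7}{2}\Bigr)^{d},$$
and $\operatorname{coin}(B^d)^{1/d}\to 2$. On the other side, for every even $d\ge 2$ there is a $d$-dimensional convex body with covering index equal to $2\cdot 7^{d/2}$, so $\sup_K \operatorname{coin}(K)\ge 2\cdot 7^{d/2}$.

Here $\operatorname{coin}$ is the covering index, a number that measures how expensive it is to cover a body by smaller copies of itself; the next section defines it. Two facts are recorded in Bezdek and Khan, "The geometry of homothetic covering and illumination", arXiv:1602.06040 (2016). First, among all $d$-dimensional convex bodies the cube has the smallest covering index, $2^{d+1}$. Second, among all planar convex bodies the disc has the largest, namely $14$. The problem posed there asks whether the second fact persists: is it true that for every $d\ge3$ and every $d$-dimensional convex body $K$ one has $\operatorname{coin}(K)\le\operatorname{coin}(B^d)$? Theorem 1 says no. In every dimension $d\ge 26$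 the inequality fails, and a counterexample is a product of discs, with one extra segment if $d$ is odd. The argument does not decide the individual dimensions $3\le d\le 25$.

The last part of Theorem 1 shows how far the ball is from being extremal. Its index is $2^{d}$ up to a polynomial factor, so it lies near the minimum $2^{d+1}$, while a product of discs reaches $(\sqrt7)^d$ with $\sqrt 7\approx 2.65$.

Two theorems carry the proof, one for each body.

**Theorem 2.** For all integers $k,j\ge0$ with $2k+j\ge 1$,
$$N_{1/2}(P_{k,j})=7^k2^j\qquad\text{and}\qquad \operatorname{coin}(P_{k,j})=2^{j+1}7^k .$$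

**Theorem 3.** For $d\ge 26$, $N_{1/2}(B^d)\le 1+2^dG(d)$, where
$$G(d)=1.62\,\frac{d+1}{\sqrt{d-1}}\,\bigl(1+d\ln(8d+\tfrac12)\bigr).$$

## Homothety ratios, $\gamma_m$ and the covering index

A convex body in $\mathbb E^d$ is a compact convex set with nonempty interior.

**Definition.** For a convex body $K$ and $0<\lambda<1$, $N_\lambda(K)$ is the smallest number of translates of $\lambda K$ whose union covers $K$. For a positive integer $m$,
$$\gamma_m(K)=\inf\{\lambda>0:\ K \text{ can be covered by } m\text{ translates of }\lambda K\}.$$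
The covering index of $K$ is
$$\operatorname{coin}(K)=\inf\Bigl\{\frac{m}{1-\gamma_m(K)}:\ m\in\mathbb N,\ \gamma_m(K)\le\tfrac12\Bigr\}.$$

So one may use any number $m$ of copies, provided they can be taken of ratio at most $\frac12$. One pays $m$ for the number of copies, and the factor $1/(1-\gamma_m)$, which lies between $1$ and $2$, rewards small copies.

For the segment $J$ we have $\gamma_m(J)=1/m$, because $m$ intervals of length $2\lambda$ cover length $2$ exactly when $m\lambda\ge1$ (place them end to end). The condition $\gamma_m\le \frac12$ means $m\ge2$, and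
$$\frac{m}{1-1/m}=\frac{m^2}{m-1}=m+1+\frac1{m-1}$$
takes the values $4,\ 4.5,\ 5.33\ldots$ for $m=2,3,4$ and exceeds $m+1\ge 5$ from then on. So $\operatorname{coin}(J)=4$.

**Lemma 4.** Let $K$ be a $d$-dimensional convex body.
(a) The infimum $\gamma_m(K)$ is attained and positive. Consequently, if $\lambda=\gamma_m(K)\le\frac12$, then $m\ge N_\lambda(K)$.
(b) $\operatorname{coin}(K)\le 2N_{1/2}(K)$.
(c) $\operatorname{coin}(K)\ge 2^{d+1}$.

**Proof.** (a) If $m$ translates of $\lambda K$ cover $K$, comparing volumes gives $m\lambda^d\ge1$; so $\gamma_m(K)\ge m^{-1/d}>0$. Choose $\lambda_n\downarrow\gamma=\gamma_m(K)$ and coverings of $K$ by $t_i^n+\lambda_nK$, $1\le i\le m$. A translate that misses $K$ is useless, so we may move it until it meets $K$. Then $t_i^n\in K-\lambda_nK$, which stays in a bounded set. Pass to a subsequence with $t_i^n\to t_i$ for each $i$. Let $x\in K$. For each $n$ some index $i$ has $x\in t_i^n+\lambda_nK$, and some fixed $i$ serves for infinitely many $n$. For those $n$ write $x=t_i^n+\lambda_nz_n$ with $z_n\in K$. Along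 a further subsequence $z_n\to z\in K$, so $x=t_i+\gamma z$. Thus the $m$ bodies $t_i+\gamma K$ cover $K$.

(b) $N_{1/2}(K)$ is finite, since $K$ is compact and the interiors of translates of $\frac12K$ cover it. Let $m=N_{1/2}(K)$. Then $\gamma_m(K)\le\frac12$, so $m$ is admissible and $\frac{m}{1-\gamma_m}\le2m$.

(c) Let $\lambda=\gamma_m(K)\le\frac12$. By (a) and volumes, $m\ge\lambda^{-d}$, so $\frac m{1-\lambda}\ge\frac1{\lambda^d(1-\lambda)}$. The function $\lambda^d(1-\lambda)$ is increasing on $[0,\frac d{d+1}]$, and $\frac d{d+1}\ge\frac12$. So the right side is at least its value at $\lambda=\frac12$, which is $2^{d+1}$. $\blacksquare$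

The cube $J^d$ is covered by $2^d$ half-size cubes, so (b) and (c) give $\operatorname{coin}(J^d)=2^{d+1}$. This is the case $k=0$ of Theorem 2.

Since Lemma 4(b) turns a covering by half-size copies into an upper bound for coin, the ball only needs a good covering at ratio $\frac12$. The product of discs needs a lower bound that holds at every ratio $\lambda\le\frac12$ at once: some covering with more and smaller copies could a priori be cheaper.

## Seven half-size discs, and a warning about products

**Covering $D$ with seven.** Take the discs of radius $\frac12$ centered at $0$ and at $\frac{\sqrt3}2e^{i\pi l/3}$, $0\le l\le5$. The central one covers $|z|\le\frac12$. For $z=re^{i\theta}$ with $\frac12\le r\le1$ and $|\theta|\le\frac\pi6$ we have $\cos\theta\ge\frac{\sqrt3}2$, so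
$$\bigl|re^{i\theta}-\tfrac{\sqrt3}2\bigr|^2=r^2-\sqrt3\,r\cos\theta+\tfrac34\le r^2-\tfrac32r+\tfrac34=\tfrac14+(r-1)(r-\tfrac12)\le\tfrac14.$$
Rotating by multiples of $\frac\pi3$ covers the rest. Hence $N_{1/2}(D)\le7$.

**Six are not enough.** A disc of radius $\frac12$ meets the unit circle in an arc of length at most $\frac\pi3$ (checked below for all radii). If it contains the center $0$, then it meets the circle in at most one point, because its diameter is $1$. To cover the circle one needs at least six discs meeting it in arcs of positive length, and none of these contains $0$. A seventh is needed for $0$.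

Now consider $D^k$. Products of coverings give $N_{1/2}(D^k)\le 7^k$. We want equality, and the first thing to try is volume. A translate of $\frac12D^k$ has $4^{-k}$ of the volume of $D^k$, so volume gives only $N_{1/2}(D^k)\ge4^k=2^d$. That is the bound every convex body satisfies, and it cannot separate any body from the ball.

The second thing to try is to say that "covering numbers multiply": $D$ needs $7$, so $D^k$ needs $7^k$. This is not a valid principle for coverings of product sets by product sets. Here is a small example. Let $Z=\{0,1,2,3,4\}$ with addition modulo $5$, and cover it by pairs $\{b,b+1\}$. Three pairs are needed, since two pairs have only four elements. Cover $Z\times Z$ by the squares $\{a,a+1\}\times\{b,b+1\}$. Multiplication would predict nine. But take the eight squares with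
$$b\in S_a,\qquad S_0=\{1,3\},\ S_1=\{0\},\ S_2=\{2,4\},\ S_3=\{1\},\ S_4=\{0,3\}.$$
The column $\{a\}\times Z$ is met by the squares with first label $a$ or $a-1$, so one needs the pairs $\{b,b+1\}$ with $b\in S_a\cup S_{a-1}$ to cover $Z$. These unions are $\{0,1,3\}$ for $a=0,1,4$, then $\{0,2,4\}$ for $a=2$, then $\{1,2,4\}$ for $a=3$. Each of them covers $Z$: for instance $\{0,1,3\}$ gives $\{0,1\},\{1,2\},\{3,4\}$. So eight squares suffice.

The argument "six for the circle, then one more for the center" is of the same combinatorial type, and it stops working in $D^k$: a covering of a product need not be organized as a product of coverings.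

What does multiply is a bound by measure. If $\mu$ is a probability measure on $K$ and every translate $T$ of $\lambda K$ has $\mu(T)\le\varepsilon$, then $N_\lambda(K)\ge 1/\varepsilon$, because the measures of the covering sets must add up to at least $1$. If $\mu'$, $\varepsilon'$ do the same for $K'$, then a translate of $\lambda(K\times K')$ is a product $T\times T'$ with $(\mu\otimes\mu')(T\times T')\le\varepsilon\varepsilon'$. Volume is one choice of $\mu$, and for the disc at $\lambda=\frac12$ it yields $4$. In the toy example the uniform measure on $Z$ gives $\frac52$, not $3$, and $(\frac52)^2<8$; there is no contradiction. So the question becomes whether the exact value $7$ for the disc has a measure behind it.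

It does. The combinatorial proof of $7$ says which measure to use: all six outer discs are needed to pay for the circle, and the seventh pays for the center. So put mass $\frac67$ uniformly on the circle and mass $\frac17$ at the center. A disc can collect one of the two, but never both.

## A product measure and the bound for every $\lambda\le\frac12$

**Proposition 5.** For $0<\lambda\le\frac12$ and $2k+j\ge1$,
$$N_\lambda(P_{k,j})\ \ge\ \Bigl(1+\frac{\pi}{\arcsin\lambda}\Bigr)^k\Bigl\lceil\frac1\lambda\Bigr\rceil^j.\tag{1}$$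

**Step 1: a measure on $D$.** The aim is a probability measure on $D$ giving every disc of radius $\lambda$ the same small bound. Put $q=\pi/\arcsin\lambda$, let $\sigma$ be the uniform probability measure on the unit circle $S^1$ and $\delta_0$ the unit mass at $0$, and set
$$\mu=\frac1{1+q}\,\delta_0+\frac q{1+q}\,\sigma.$$
Let $T$ be a disc of radius $\lambda$ with center $c\in\mathbb E^2$. We claim $\mu(T)\le\frac1{1+q}$.

Suppose $0\in T$, that is, $|c|\le\lambda$. If $z\in T\cap S^1$, then $1=|z|\le|z-c|+|c|\le2\lambda\le1$. Equality holds throughout, so $\lambda=\frac12$ and $z$ is the point of $T$ diametrically opposite to $0$. Thus $T\cap S^1$ has at most one point, $\sigma(T)=0$, and $\mu(T)=\frac1{1+q}$.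

Suppose $0\notin T$; then $c\ne0$. The point $e^{i\theta}$ lies in $T$ iff $1+|c|^2-2|c|\cos(\theta-\arg c)\le\lambda^2$, that is, iff
$$\cos(\theta-\arg c)\ \ge\ \frac{(1-\lambda^2)+|c|^2}{2|c|}.$$
By the AM–GM inequality the right side is at least $\sqrt{1-\lambda^2}=\cos(\arcsin\lambda)$. So $T\cap S^1$ lies in an arc of length $2\arcsin\lambda$, whence $\sigma(T)\le\frac{2\arcsin\lambda}{2\pi}=\frac1q$ and $\mu(T)\le\frac q{1+q}\cdot\frac1q=\frac1{1+q}$.

**Step 2: a measure on $J$.** Let $n=\lceil1/\lambda\rceil\ge2$, and let $\nu$ be the uniform probability measure on $n$ equally spaced points of $[-1,1]$ including both endpoints. Since $n-1<1/\lambda$, the gap between consecutive points is $\frac2{n-1}>2\lambda$. A translate of $\lambda J$ has length $2\lambda$, so it contains at most one of the points, and its $\nu$-measure is at most $\frac1n$.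

**Step 3: multiplying.** A translate of $\lambda P_{k,j}$ is a product of $k$ discs of radius $\lambda$ and $j$ translates of $\lambda J$. Its measure under $\mu^{\otimes k}\otimes\nu^{\otimes j}$ is at most $(1+q)^{-k}n^{-j}$. The total mass is $1$ and lies on $P_{k,j}$, so at least $(1+q)^kn^j$ translates are needed. This is (1). $\blacksquare$

## The exact covering index of $P_{k,j}$

**Proof of Theorem 2.**

**Step 1: the value at $\lambda=\frac12$, and the upper bound.** Here $\arcsin\frac12=\frac\pi6$, so (1) reads $N_{1/2}(P_{k,j})\ge7^k2^j$. Products of the seven-disc covering of $D$ and of the covering of $J$ by two half-size intervals show that $7^k2^j$ translates suffice. So $N_{1/2}(P_{k,j})=7^k2^j$, and Lemma 4(b) gives $\operatorname{coin}(P_{k,j})\le2^{j+1}7^k$.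

**Step 2: what remains for the lower bound.** Let $m$ be admissible, so that $\lambda=\gamma_m(P_{k,j})\in(0,\frac12]$. By Lemma 4(a), $m\ge N_\lambda(P_{k,j})$. We must show $\frac m{1-\lambda}\ge2^{j+1}7^k$. By (1) this follows whenever
$$F(\lambda):=\frac{(1+\pi/\arcsin\lambda)^k\lceil1/\lambda\rceil^j}{1-\lambda}\ \ge\ 2^{j+1}7^k .\tag{2}$$
Note that equality holds in (2) at $\lambda=\frac12$.

**Step 3: the case $k\ge2$.** This is the only case that Theorem 1 needs for its comparison with the ball. Always $\lceil1/\lambda\rceil^j\ge2^j$. Put $a=\arcsin\lambda\in(0,\frac\pi6]$. Since $\frac{d}{da}\ln(1+\frac\pi a)=\frac1{a+\pi}-\frac1a=-\frac\pi{a(a+\pi)}$ and $\frac{da}{d\lambda}=\frac1{\cos a}$,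
$$\frac{d}{d\lambda}\ln\frac{(1+\pi/\arcsin\lambda)^k}{1-\lambda}=-\frac{k\pi}{a(a+\pi)\cos a}+\frac1{1-\lambda}.$$
Now $a(a+\pi)\cos a\le\frac\pi6\cdot\frac{7\pi}6=\frac{7\pi^2}{36}$ and $\frac1{1-\lambda}\le2$. So the derivative is at most $-\frac{36k}{7\pi}+2$, which is negative because $\frac{72}{7\pi}>3.2$. The function decreases on $(0,\frac12]$ and is minimal at $\lambda=\frac12$, with value $2\cdot7^k$. Hence $F(\lambda)\ge2^{j+1}7^k$.

**Step 4: the case $k=1$, $j\ge1$.** The first factor of $F$ is at least $7$.

- If $\lambda=\frac12$, then $F=14\cdot2^j$.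
- If $\frac13\le\lambda<\frac12$, then $\lceil1/\lambda\rceil=3$ and $\frac1{1-\lambda}\ge\frac32$. So $F\ge\frac{21}2\cdot3^j\ge\frac{21}2\cdot\frac32\cdot2^j=15.75\cdot2^j$.
- If $\lambda<\frac13$, then $\lceil1/\lambda\rceil\ge4$, so $F\ge7\cdot4^j\ge14\cdot2^j$.

**Step 5: the case $k=1$, $j=0$.** This is the recorded value $\operatorname{coin}(B^2)=14$. Inequality (2) is not enough to prove it. At $\lambda=\frac12$ the logarithmic derivative of $F$ is $-\frac{72}{7\pi\sqrt3}+2>0$ (the fraction is about $1.89$), so $F$ drops slightly below $14$ just to the left of $\frac12$. The integrality of $m$ repairs this. With $a=\arcsin\lambda$, (1) says $m\ge1+\frac\pi a$. If $\lambda<\sin\frac\pi r$ for some $r\ge 6$, then $a<\frac\pi r$ and $m>1+r$. We use $\sin\frac\pi6=\frac12$ and, from $\sin x\ge x-\frac{x^3}6$,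
$$\sin\tfrac\pi7>0.43>\tfrac37,\qquad\sin\tfrac\pi8>0.38>\tfrac5{14},\qquad\sin\tfrac\pi{10}>0.30>\tfrac27,\qquad\sin\tfrac\pi{13}>0.23>\tfrac17.$$

- If $\lambda=\frac12$: $m\ge7$ and $\frac m{1-\lambda}\ge14$.
- If $\frac37\le\lambda<\frac12$: $m\ge8$ and $\frac m{1-\lambda}\ge8\cdot\frac74=14$.
- If $\frac5{14}\le\lambda<\frac37$: $m\ge9$ and $\frac m{1-\lambda}\ge9\cdot\frac{14}9=14$.
- If $\frac27\le\lambda<\frac5{14}$: $m\ge10$ and $\frac m{1-\lambda}\ge10\cdot\frac75=14$.
- If $\frac17\le\lambda<\frac27$: $m\ge12$ and $\frac m{1-\lambda}\ge12\cdot\frac76=14$.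
- If $\lambda<\frac17$: $m>14$.

**Step 6: the case $k=0$.** This is $\operatorname{coin}(J^j)\ge2^{j+1}$, which is Lemma 4(c) in dimension $j$. $\blacksquare$

## Covering the ball: nets, random centers, and the boundary

We now need an upper bound for $N_{1/2}(B^d)$ well below $7^{d/2}\approx2.65^d$. The standard net argument is too weak. A maximal set of points of $B^d$ with pairwise distances at least $\frac12$ gives a covering by balls of radius $\frac12$. Since the balls of radius $\frac14$ about these points are packed in $\frac54B^d$, there are at most $5^d$ of them. But $5>\sqrt7$.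

The next idea is to choose centers at random. If every point of $B^d$ is hit by a random ball with probability at least $1/A$, then about $A$ times a logarithmic factor of balls will cover. The choice that suggests itself is to draw the centers uniformly from $B^d$. It fails at the boundary. Let $|u|=1$. The sphere $|y|=1$ and the sphere $|y-u|=\frac12$ meet in the hyperplane $y\cdot u=\frac78$, and this hyperplane splits $B^d\cap(u+\frac12B^d)$ into two pieces. One lies in the cap $\{|y-u|\le\frac12,\ y\cdot u\le\frac78\}$, the other in the cap $\{|y|\le1,\ y\cdot u\ge\frac78\}$. In general, let a hyperplane have distance $h\ge0$ from the center of a ball of radius $R$, and let $p$ be the foot of the perpendicular. The part of the ball on the far side from its center lies in the ball of radius $\sqrt{R^2-h^2}$ about $p$. Indeed, a point of that part at height $\tau\ge0$ above the hyperplane, with component $w$ along it (measured from $p$), satisfies $(h+\tau)^2+|w|^2\le R^2$, so $\tau^2+|w|^2\le R^2-h^2$. For both caps $R^2-h^2$ equals $\frac{15}{64}$,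 since $\frac14-\frac1{64}=1-\frac{49}{64}=\frac{15}{64}$, and $p=\frac78u$ in both cases. So a boundary point is hit with probability at most $(\sqrt{15}/8)^d$. By the union bound at least $\frac12(8/\sqrt{15})^d$ random balls are needed before even this one point is covered with probability $\frac12$. Since $8/\sqrt{15}>2.06$, this choice cannot produce $2^d$ times a polynomial.

The remedy is to draw the centers from a smaller ball $rB^d$. Let the random balls have radius $\rho$ and consider the plane triangle with vertices $0$, $u$ and a common point of the spheres $|y|=r$ and $|y-u|=\rho$. The two spheres meet in a $(d-2)$-sphere whose radius $h$ is the height of this triangle over the side $0u$. The computation above suggests that $\operatorname{vol}(rB^d\cap(u+\rho B^d))$ behaves like $h^d$, and so the hitting probability like $(h/r)^d$. Now $h/r=\sin\alpha$, where $\alpha$ is the angle of the triangle at $0$. Seen from $0$, the ball $u+\rho B^d$ subtends a half-angle whose sine is $\rho$, and the extreme ray is tangent to it. So $\sin\alpha\le\rho$,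 with equality when the triangle has a right angle at the common point:
$$r^2+\rho^2=1 .$$
With this $r$ the probability should be $\rho^d$ up to a polynomial factor, which is what we want for $\rho$ close to $\frac12$. The next section proves it.

## The hitting probability for centers in $\sqrt{1-\rho^2}\,B^d$

Fix $d\ge26$ and put
$$\delta=\frac1{8d},\qquad\rho=\frac12-\delta,\qquad s=\sqrt{1-\rho^2}.$$
Then $0.495\le\rho<\frac12$ (as $\delta\le\frac1{208}$) and $s>\frac{\sqrt3}2$. The small loss $\delta$ will pay for replacing $B^d$ by a finite net. Let $\kappa_d=\operatorname{vol}(B^d)$.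

**Proposition 6.** Let $Y$ be uniformly distributed in $sB^d$. For every $x\in B^d$,
$$\Pr(|Y-x|\le\rho)\ \ge\ \frac1A,\qquad A:=\frac{d+1}2\sqrt{\frac{2\pi}{d-1}}\;\rho^{-d}.\tag{3}$$

**Step 1: reduction to the boundary.** We show that the worst points are those with $|x|=1$. Let $u$ be a unit vector and $K_t=sB^d\cap(tu+\rho B^d)$. Let $0\le t\le1$ and write $t=(1-\theta)(-1)+\theta\cdot1$ with $\theta\in[0,1]$. By convexity of balls, $(1-\theta)K_{-1}+\theta K_1\subset K_t$. The set $K_1=-K_{-1}$ is nonempty since $s+\rho>1$. By the Brunn–Minkowski inequality,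
$$\operatorname{vol}(K_t)^{1/d}\ge(1-\theta)\operatorname{vol}(K_{-1})^{1/d}+\theta\operatorname{vol}(K_1)^{1/d}=\operatorname{vol}(K_1)^{1/d}.$$
So it suffices to bound $\operatorname{vol}(K_1)$ from below for $x=u$, $|u|=1$.

**Step 2: two caps inside the intersection.** We find two explicit pieces of $K_1=sB^d\cap(u+\rho B^d)$, on the two sides of the hyperplane $y\cdot u=s^2$. Recall $s^2+\rho^2=1$.

If $|y-u|\le\rho$ and $y\cdot u\le s^2$, then
$$|y|^2=|y-u|^2+2y\cdot u-1\le\rho^2+2s^2-1=s^2.$$
If $|y|\le s$ and $y\cdot u\ge s^2$, then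
$$|y-u|^2=|y|^2-2y\cdot u+1\le s^2-2s^2+1=\rho^2.$$
So $K_1$ contains the cap of $u+\rho B^d$ cut off by a hyperplane at distance $1-s^2=\rho^2$ from its center, and the cap of $sB^d$ cut off by a hyperplane at distance $s^2$ from its center. Their interiors are disjoint. Slicing a ball of radius $R$ by parallel hyperplanes, the cap at distance $Rh$ from the center has volume
$$\kappa_{d-1}\int_{Rh}^R(R^2-z^2)^{(d-1)/2}\,dz=\kappa_{d-1}R^d\,I(h),\qquad I(h):=\int_h^1(1-t^2)^{(d-1)/2}\,dt.$$
The first cap has $R=\rho$, $h=\rho$; the second has $R=s$, $h=s$. Therefore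
$$\operatorname{vol}(K_1)\ge\kappa_{d-1}\bigl(\rho^dI(\rho)+s^dI(s)\bigr).\tag{4}$$

**Step 3: a lower bound for $I(h)$, $0<h<1$.** Put $a=1-h^2$. The substitution $v=1-t^2$, $dv=-2t\,dt$, gives
$$I(h)=\frac12\int_0^av^{(d-1)/2}(1-v)^{-1/2}\,dv.$$
We have $\int_0^av^{(d-1)/2}dv=\frac2{d+1}a^{(d+1)/2}$ and $\int_0^av^{(d+1)/2}dv=\frac2{d+3}a^{(d+3)/2}$. So the probability density on $[0,a]$ proportional to $v^{(d-1)/2}$ has mean $a\frac{d+1}{d+3}$. The function $(1-v)^{-1/2}$ is convex, and Jensen's inequality gives
$$I(h)\ge\frac{a^{(d+1)/2}}{d+1}\Bigl(1-a\,\frac{d+1}{d+3}\Bigr)^{-1/2}=\frac{(1-h^2)^{(d+1)/2}}{d+1}\Bigl(h^2+\frac{2(1-h^2)}{d+3}\Bigr)^{-1/2}.\tag{5}$$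

**Step 4: inserting $h=\rho$ and $h=s$.** The bracket in (5) is the weighted mean of $h^2$ and $1$ with weights $1-\frac2{d+3}$ and $\frac2{d+3}$. For $h=\rho$, since $d+3\ge29$ and $\rho^2<\frac14$, it is at most
$$\frac{27}{29}\rho^2+\frac2{29}\le\frac{27}{116}+\frac8{116}=\frac{35}{116}.$$
Its power $-\frac12$ is at least $\sqrt{116/35}\ge1.82$, because $1.82^2=3.3124<3.314<\frac{116}{35}$. For $h=s$ the bracket is at most $1$. Also $(1-\rho^2)^{(d+1)/2}=s^{d+1}$ and $(1-s^2)^{(d+1)/2}=\rho^{d+1}$. So (4) and (5) give
$$\operatorname{vol}(K_1)\ge\frac{\kappa_{d-1}}{d+1}\bigl(1.82\,\rho^ds^{d+1}+s^d\rho^{d+1}\bigr)=\frac{\kappa_{d-1}(\rho s)^d}{d+1}\,(1.82\,s+\rho)\ge\frac{2\kappa_{d-1}(\rho s)^d}{d+1},$$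
since $1.82\cdot0.866+0.495>2$.

**Step 5: dividing by the volume of $sB^d$.** Slicing the unit ball and using $1-t^2\le e^{-t^2}$,
$$\frac{\kappa_d}{\kappa_{d-1}}=\int_{-1}^1(1-t^2)^{(d-1)/2}dt\le\int_{\mathbb R}e^{-(d-1)t^2/2}dt=\sqrt{\frac{2\pi}{d-1}}.$$
Hence
$$\Pr(|Y-u|\le\rho)=\frac{\operatorname{vol}(K_1)}{\kappa_ds^d}\ge\frac{2\rho^d}{d+1}\cdot\frac{\kappa_{d-1}}{\kappa_d}\ge\frac{2\rho^d}{d+1}\sqrt{\frac{d-1}{2\pi}}=\frac1A.\qquad\blacksquare$$

## Random balls, then a patch for the missed net points

**Proof of Theorem 3.**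

**Step 1: a net.** We replace $B^d$ by finitely many points. Let $X\subset B^d$ be a maximal set with pairwise distances at least $\delta$. By maximality every point of $B^d$ is within $\delta$ of $X$. The balls of radius $\frac\delta2$ about $X$ have disjoint interiors and lie in $(1+\frac\delta2)B^d$, so
$$|X|\le\Bigl(1+\frac2\delta\Bigr)^d.$$

**Step 2: a small net.** If $|X|<A$, then the balls of radius $\frac12>\delta$ about $X$ already cover $B^d$, and $N_{1/2}(B^d)<A$.

**Step 3: a large net.** Suppose $|X|\ge A$. Random balls will handle all but $A$ of the net points, and the rest get a ball each. Let $M=\lceil A\ln(|X|/A)\rceil$ (possibly $0$) and choose $Y_1,\dots,Y_M$ independently, each uniform in $sB^d$. Call $x\in X$ exceptional if $|x-Y_i|>\rho$ for all $i$. By (3) the expected number of exceptional points is at most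
$$|X|\Bigl(1-\frac1A\Bigr)^M\le|X|e^{-M/A}\le A.$$
Fix an outcome with at most $A$ exceptional points. Take the balls of radius $\frac12$ about all $Y_i$ and about all exceptional points. Let $y\in B^d$, and pick $x\in X$ with $|y-x|\le\delta$. If $x$ is not exceptional, then some $Y_i$ has $|y-Y_i|\le\delta+\rho=\frac12$. If $x$ is exceptional, then $|y-x|\le\delta<\frac12$. So these balls cover $B^d$, and there are at most $M+A\le1+A\ln(|X|/A)+A$ of them.

With $\ln^+z=\max(0,\ln z)$, Steps 2 and 3 together give
$$N_{1/2}(B^d)\le1+A\bigl(1+\ln^+(|X|/A)\bigr).\tag{6}$$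

**Step 4: the size of $A$ and of the logarithm.** Since $\rho<\frac12$ and $\frac12\sqrt{2\pi}\,\frac{d+1}{\sqrt{d-1}}>1$, we have $A\ge2^d$. Hence
$$\frac{|X|}A\le\Bigl(\frac12+\frac1\delta\Bigr)^d=\bigl(8d+\tfrac12\bigr)^d,\qquad\ln^+\frac{|X|}A\le d\ln(8d+\tfrac12).$$
Next, $\rho=\frac12(1-\frac1{4d})$. From $-\ln(1-x)\le\frac x{1-x}$ with $x=\frac1{4d}$, and since $\frac d{4d-1}$ decreases in $d$,
$$\rho^{-d}=2^d\Bigl(1-\frac1{4d}\Bigr)^{-d}\le2^de^{d/(4d-1)}\le2^de^{26/103}<1.288\cdot2^d.$$
As $\frac12\sqrt{2\pi}\cdot1.288<1.62$, we get $A\le1.62\,\frac{d+1}{\sqrt{d-1}}\,2^d$. Inserting both bounds in (6) gives $N_{1/2}(B^d)\le1+2^dG(d)$. $\blacksquare$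

## $(7/4)^{\lfloor d/2\rfloor}$ against a polynomial factor

**Proof of Theorem 1.**

**Step 1: reduction to one inequality.** With $d=2k+j$, Theorem 2 gives
$$\operatorname{coin}(K_d)=2\cdot7^k2^j=2\cdot2^d\,(7/4)^k.$$
Lemma 4(b) and Theorem 3 give
$$\operatorname{coin}(B^d)\le2N_{1/2}(B^d)\le2\cdot2^d\bigl(2^{-d}+G(d)\bigr).\tag{7}$$
So the first claim follows from
$$2^{-d}+G(d)<(7/4)^k,\qquad k=\lfloor d/2\rfloor\ge13.\tag{8}$$

**Step 2: only odd dimensions matter.** The logarithmic derivative of $\frac{d+1}{\sqrt{d-1}}$ is $\frac1{d+1}-\frac1{2(d-1)}=\frac{d-3}{2(d+1)(d-1)}$, positive for $d>3$. The other factor of $G$ is also increasing, so $G$ increases for $d>3$ and $G(d)\le G(2k+1)$. We claim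
$$G(2k+1)\le0.95\,(7/4)^k\qquad\text{for all }k\ge13.\tag{9}$$

**Step 3: the base case $k=13$ of (9).** We have $\frac{28}{\sqrt{26}}<5.492$ and $\ln216.5<5.378$, so
$$G(27)<1.62\cdot5.492\cdot(1+27\cdot5.378)<1303.$$
On the other side $(7/4)^{13}=\frac{96889010407}{67108864}>1443$, and $0.95\cdot1443>1370$.

**Step 4: the induction for (9).** Going from $k$ to $k+1$ multiplies the right side of (9) by $\frac74$. On the left, for $d\ge27$,
$$\frac{G(d+2)}{G(d)}=\frac{d+3}{d+1}\sqrt{\frac{d-1}{d+1}}\cdot\frac{1+(d+2)\ln(8d+16.5)}{1+d\ln(8d+0.5)}\le\frac{d+3}{d+1}\cdot\frac{d+2}d\cdot\frac{\ln(8d+16.5)}{\ln(8d+0.5)}.$$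
Here the square root is at most $1$, and $\frac{1+p}{1+r}\le\frac pr$ whenever $p\ge r>0$. By $\ln(1+x)\le x$ and $\ln216.5>5.37$, the last quotient is at most $1+\frac{16}{(8d+0.5)\ln(8d+0.5)}\le1+\frac{16}{216.5\cdot5.37}$. So
$$\frac{G(d+2)}{G(d)}\le\frac{30}{28}\cdot\frac{29}{27}\cdot\Bigl(1+\frac{16}{216.5\cdot5.37}\Bigr)<1.2<\frac74 .$$
This proves (9). Since $2^{-d}<0.05\,(7/4)^k$, inequality (8) follows, and $\operatorname{coin}(K_d)>\operatorname{coin}(B^d)$ for every $d\ge26$.

For $d=26$ the two sides are close enough to be worth seeing. The seven-disc count is $N_{1/2}(K_{26})=7^{13}>9.68\cdot10^{10}$, while $N_{1/2}(B^{26})\le1+2^{26}\cdot1303<8.75\cdot10^{10}$.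

**Step 5: the ratio.** For $d\ge26$ we have $\frac{(d+1)^2}{d(d-1)}\le\frac{27^2}{26\cdot25}<1.06^2$, so $\frac{d+1}{\sqrt{d-1}}\le1.06\sqrt d$. Further, $\frac1d+\ln9<2.3<\ln26\le\ln d$, so $1+d\ln(8d+\frac12)\le1+d\ln(9d)\le2d\ln d$. Therefore $G(d)\le1.62\cdot1.06\cdot2\,d^{3/2}\ln d<3.5\,d^{3/2}\ln d$, and $2^{-d}+G(d)\le4\,d^{3/2}\ln d$. Also $(7/4)^{\lfloor d/2\rfloor}\ge(7/4)^{(d-1)/2}=\sqrt{4/7}\,(\sqrt7/2)^d$. With (7),
$$\frac{\operatorname{coin}(K_d)}{\operatorname{coin}(B^d)}\ge\frac{(7/4)^k}{2^{-d}+G(d)}\ge\frac{c}{d^{3/2}\ln d}\Bigl(\frac{\sqrt7}2\Bigr)^d,\qquad c=\frac14\sqrt{\frac47}.$$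

**Step 6: the growth rate for the ball, and the bodies of large index.** By Lemma 4(c) and (7),
$$2^{d+1}\le\operatorname{coin}(B^d)\le2^{d+1}\bigl(2^{-d}+G(d)\bigr)\le2^{d+1}\cdot4\,d^{3/2}\ln d .$$
Taking $d$-th roots gives $\operatorname{coin}(B^d)^{1/d}\to2$. For even $d\ge2$, Theorem 2 with $k=d/2$, $j=0$ gives $\operatorname{coin}(D^{d/2})=2\cdot7^{d/2}$, which is the last assertion of Theorem 1. For odd $d\ge 3$ the body $D^{(d-1)/2}\times J$ has covering index exactly $4\cdot7^{(d-1)/2}$. $\blacksquare$
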